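\title{Integer-like automorphisms of a nilpotent Lie algebra and of its associated graded Lie algebra}

\begin{abstract}
An automorphism of a finite-dimensional rational Lie algebra is integer-like if its characteristic polynomial is integral with constant term $\pm1$, and the Lie algebra has property (E) if every integer-like automorphism has eigenvalue $1$. A nilpotent Lie algebra inherits (E) from the graded Lie algebra associated with its lower central series. We show that the converse fails, by an explicit Lie algebra of dimension $6$ and class $3$. Both numbers are minimal, and counterexamples exist in every dimension at least $6$. The $6$-dimensional ones come from a family $L_t$ with $t\in\mathbb{Q}/(\mathbb{Q}^*)^2$: the algebra $L_t$ is a counterexample unless $t>0$ is a non-square and the ring of integers of $\mathbb{Q}(\sqrt t)$ contains a unit of norm $-1$.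
\end{abstract}

\section{Introduction}\label{sec:intro}

All vector spaces and Lie algebras in this paper are finite-dimensional over $\mathbb{Q}$. A linear map $g\colon W\to W$ is \emph{integer-like} if its characteristic polynomial $\chi_g(T)=\det(T\cdot I-g)$ has integral coefficients and constant term $\pm1$. These are exactly the maps whose matrix in a suitable basis lies in $GL_n(\mathbb{Z})$, where $n=\dim W$. Indeed, such a matrix has an integral characteristic polynomial and determinant $\pm1$; conversely, if $g$ is integer-like and $\Lambda_0$ is the subgroup generated by a basis of $W$, then $\Lambda=\sum_{i<n}g^i\Lambda_0$ is free abelian of rank $n$, the Cayley--Hamilton theorem gives $g\Lambda\subset\Lambda$, and in a basis of $\Lambda$ the matrix of $g$ is integral with determinant $\pm1$.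

A Lie algebra has \emph{property \textup{(E)}} if every integer-like automorphism of it has eigenvalue $1$. The property measures how tightly the bracket ties the eigenvalues of an automorphism to one another. An abelian Lie algebra imposes no ties, and $-I$ shows that it fails (E). In the Heisenberg algebra $[x,y]=z$ the map $-I$ on $\langle x,y\rangle$ fixes $z$, but the automorphism $x\mapsto x+y$, $y\mapsto x$, $z\mapsto -z$ has characteristic polynomial $(T^2-T-1)(T+1)$, so (E) fails again. One more bracket is enough to force it: the $4$-dimensional algebra $[x,y]=z$, $[x,z]=u$ has (E), as we see after Lemma~\ref{lem:signrule}.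

Let $L$ be a Lie algebra with lower central series $\gamma_1(L)=L$, $\gamma_{i+1}(L)=[L,\gamma_i(L)]$. It is \emph{nilpotent of class $c$} if $\gamma_{c+1}(L)=0\neq\gamma_c(L)$. Since $[\gamma_i(L),\gamma_j(L)]\subset\gamma_{i+j}(L)$, the bracket of a nilpotent Lie algebra $L$ induces a bracket on
\[
\operatorname{gr}(L)=\bigoplus_{i\ge1}\gamma_i(L)/\gamma_{i+1}(L),
\]
the \emph{associated graded Lie algebra}. Every automorphism of $L$ induces an automorphism of $\operatorname{gr}(L)$ with the same characteristic polynomial, so if $\operatorname{gr}(L)$ has (E), then so does $L$ (Lemma~\ref{lem:gr}). The converse is the subject of this paper. The question comes from the work of Lathouwers and Witdouck~\cite{LW}.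

\begin{quote}
\emph{Is there a nilpotent Lie algebra $L$ over $\mathbb{Q}$ that has property \textup{(E)} while $\operatorname{gr}(L)$ does not?}
\end{quote}

Call such an $L$ \emph{discordant}. Property (E) concerns only eigenvalues, these can be read off on $\operatorname{gr}(L)$, and in class at most $2$ one even has $L\cong\operatorname{gr}(L)$; so the simplest cases show no difference between the two algebras. But $\operatorname{gr}(L)$ forgets part of the bracket: if two elements of $L\setminus\gamma_2(L)$ have their bracket in $\gamma_3(L)$, their classes commute in $\operatorname{gr}(L)$. An automorphism of $\operatorname{gr}(L)$ need not respect the forgotten part, and then it does not come from $L$. One therefore expects discordant algebras to exist, provided a forgotten bracket can obstruct \emph{all} integer-like automorphisms of $\operatorname{gr}(L)$ without eigenvalue $1$ at once. This happens first in dimension $6$.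

When we list brackets of basis elements, the brackets that are not listed and do not follow by antisymmetry are zero. For $t\in\mathbb{Q}$ let $L_t$ have basis $x,y,a,z,u,v$ and brackets
\begin{equation}\label{eq:Lt}
[x,y]=z,\qquad [x,z]=u,\qquad [y,z]=v,\qquad [a,x]=v,\qquad [a,y]=t\,u .
\end{equation}

\begin{theorem}\label{thm:main}
The algebra $L_0$, with brackets $[x,y]=z$, $[x,z]=u$, $[y,z]=v$, $[a,x]=v$, is a nilpotent Lie algebra. Every integer-like automorphism of $L_0$ has eigenvalue $1$, and $\operatorname{gr}(L_0)$ has an integer-like automorphism without eigenvalue $1$.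
\end{theorem}

So the answer to the question is yes. The second theorem shows that $L_0$ is as small as possible and finds all discordant algebras of its dimension. Call $t\in\mathbb{Q}$ \emph{exceptional} if $t>0$, $t$ is not a square in $\mathbb{Q}$, and the ring of integers of $\mathbb{Q}(\sqrt t)$ contains a unit of norm $-1$. This depends only on the class of $t$ modulo multiplication by $(\mathbb{Q}^*)^2$. We write $\mathbb{Q}^k$ for the abelian Lie algebra of dimension $k$.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[\textup{(a)}] Every discordant Lie algebra has class at least $3$ and dimension at least $6$. Both bounds are attained by $L_0$.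
\item[\textup{(b)}] One has $L_t\cong L_{t'}$ if and only if $t'=c^2t$ for some $c\in\mathbb{Q}^*$. Let $k\ge0$. If $t$ is not exceptional, then $L_t\oplus\mathbb{Q}^k$ is discordant. If $t$ is exceptional, then neither $L_t\oplus\mathbb{Q}^k$ nor its associated graded Lie algebra has \textup{(E)}. In particular, discordant Lie algebras exist in every dimension at least $6$.
\item[\textup{(c)}] Every $6$-dimensional discordant Lie algebra is isomorphic to some $L_t$. Thus the $6$-dimensional discordant Lie algebras are, up to isomorphism, exactly the $L_t$ with $t\in\mathbb{Q}/(\mathbb{Q}^*)^2$ not exceptional. There are infinitely many isomorphism classes; for instance, $t=0$ and the negative squarefree integers $t$ give pairwise non-isomorphic discordant algebras.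
\end{enumerate}
\end{theorem}

The mechanism is as follows. All $L_t$ have the same associated graded algebra, in which $a$ is central. Every pair $(A,\varepsilon)$, with $A\in GL_2(\mathbb{Q})$ acting on $\langle x,y\rangle$ and $\varepsilon\in\mathbb{Q}^*$ acting on $a$, defines an automorphism of it, and both $\det A$ and $\varepsilon$ are eigenvalues. To be integer-like and avoid the eigenvalue $1$, the pair must satisfy $\det A=\varepsilon=-1$, which leaves plenty of room for $A$. The forgotten brackets $[a,x]$ and $[a,y]$ encode an endomorphism $N$ of $\langle x,y\rangle$ with $N^2=tI$, and the pair comes from an automorphism of $L_t$ only if $\varepsilon NA=(\det A)AN$. When $\det A=\varepsilon$, this confines $A$ to the quadratic algebra $\mathbb{Q}[N]\cong\mathbb{Q}[T]/(T^2-t)$, on which the determinant is the norm form $\alpha^2-t\beta^2$. This is how units of norm $-1$ enter.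

Section~\ref{sec:signs} collects the tools. Section~\ref{sec:example} constructs the algebras and proves Theorem~\ref{thm:main} by a direct computation. Section~\ref{sec:family} proves part (b) of Theorem~\ref{thm:sharp}, and Section~\ref{sec:small} proves parts (a) and (c).

\section{Signs and the associated graded algebra}\label{sec:signs}

Every proof of (E) below rests on one observation: on a one-dimensional invariant subquotient, an integer-like map can only act by a sign. We use Gauss' lemma in the following form: if a monic polynomial in $\mathbb{Z}[T]$ is a product of monic polynomials in $\mathbb{Q}[T]$, then these factors lie in $\mathbb{Z}[T]$. A \emph{subquotient} for $g\colon W\to W$ is a quotient $W'/W''$ of $g$-invariant subspaces $W''\subset W'$.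

\begin{lemma}\label{lem:signs}
Let $g\colon W\to W$ be integer-like.
\begin{enumerate}
\item[\textup{(a)}] The map induced by $g$ on any subquotient is integer-like, and its eigenvalues are eigenvalues of $g$.
\item[\textup{(b)}] Every rational eigenvalue of $g$ is $\pm1$.
\item[\textup{(c)}] Suppose that $1$ is not an eigenvalue of $g$. Then $g$ acts as $-1$ on every one-dimensional subquotient. If $g$ acts on a two-dimensional subquotient by a map $A$ with $\det A=-1$, then $\operatorname{tr}A\ne0$ and $A$ has no invariant line.
\end{enumerate}
\end{lemma}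

\begin{proof}
(a) The polynomial $\chi_g$ is the product of the characteristic polynomials of the maps induced on $W/W'$, $W'/W''$ and $W''$. These are monic and rational, hence integral by Gauss' lemma, and their constant terms are integers with product $\pm1$, so each is $\pm1$.

(b) If $\lambda\in\mathbb{Q}$ is an eigenvalue, the same argument applies to the factorization of $\chi_g$ into $T-\lambda$ and its cofactor, and gives $\lambda=\pm1$.

(c) The first claim follows from (a) and (b). If $\det A=-1$, then $\chi_A(1)=1-\operatorname{tr}A-1=-\operatorname{tr}A$, which is nonzero by (a). If $A$ had an invariant line, then $A$ would act as $-1$ on the line and on the quotient by it, so $\det A=1$.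
\end{proof}

For a nilpotent Lie algebra $L$ we write $G=\operatorname{gr}(L)$, $G_i=\gamma_i(L)/\gamma_{i+1}(L)$ and $d_i=\dim G_i$. The sequence $(d_1,\dots,d_c)$, with $c$ the class, is the \emph{type} of $L$. An automorphism of $G$ is \emph{graded} if it preserves every $G_i$.

\begin{lemma}\label{lem:gr}
Let $L$ be a nilpotent Lie algebra and $G=\operatorname{gr}(L)$.
\begin{enumerate}
\item[\textup{(a)}] $G_{i+1}=[G_1,G_i]$ and $\gamma_i(G)=\bigoplus_{j\ge i}G_j$ for all $i\ge1$.
\item[\textup{(b)}] If $G$ has \textup{(E)}, then $L$ has \textup{(E)}.
\item[\textup{(c)}] If $G$ fails \textup{(E)}, then $G$ has a graded integer-like automorphism without eigenvalue $1$.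
\item[\textup{(d)}] If $L$ has class at most $2$, then $L\cong G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The space $\gamma_{i+1}(L)$ is spanned by brackets $[l,l']$ with $l\in L$ and $l'\in\gamma_i(L)$, and the class of $[l,l']$ in $G_{i+1}$ is the bracket of the classes of $l$ in $G_1$ and $l'$ in $G_i$. This is the first claim. The second follows by induction: $[G,\bigoplus_{j\ge i}G_j]$ lies in $\bigoplus_{j\ge i+1}G_j$ and contains $[G_1,G_j]=G_{j+1}$ for each $j\ge i$.

(b) An automorphism $g$ of $L$ preserves each $\gamma_i(L)$, and the maps it induces on the $G_i$ form a graded automorphism of $G$. Its characteristic polynomial is the product of those of the induced maps, which is $\chi_g$.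

(c) By (a), $\gamma_i(G)/\gamma_{i+1}(G)=G_i$, and this identifies $\operatorname{gr}(G)$ with $G$ as graded Lie algebras. By the proof of (b), applied to $G$, every automorphism of $G$ has the same characteristic polynomial as some graded one.

(d) Let $U$ be a complement of $\gamma_2(L)$ in $L$. The natural linear bijection $L=U\oplus\gamma_2(L)\to G_1\oplus G_2$ respects brackets of two elements of $U$, and $\gamma_2(L)$ and $G_2$ are central.
\end{proof}

A Lie algebra with $L\cong\operatorname{gr}(L)$ is not discordant, so by (d) discordant algebras have class at least $3$. The next lemma is the simplest way in which signs force (E): three signs $\alpha$, $\delta$, $\alpha\delta$ cannot all be $-1$.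

\begin{lemma}\label{lem:signrule}
If $d_i=d_{i+1}=1$ for some $i\ge2$, then $G=\operatorname{gr}(L)$ has \textup{(E)}.
\end{lemma}

\begin{proof}
Otherwise Lemma~\ref{lem:gr}(c) gives a graded integer-like automorphism $g$ without eigenvalue $1$. Let $K=\{w\in G_1:[w,G_i]=0\}$, a $g$-invariant subspace. It is the kernel of the map $G_1\to\operatorname{Hom}(G_i,G_{i+1})\cong\mathbb{Q}$ given by the bracket, which is nonzero because $G_{i+1}=[G_1,G_i]$. So $\dim G_1/K=1$. By Lemma~\ref{lem:signs}(c), $g$ acts as $-1$ on $G_1/K$ and on $G_i$. For $w\in G_1\setminus K$ and $0\ne e\in G_i$, the element $[w,e]$ spans $G_{i+1}$, and $g[w,e]=[-w,-e]=[w,e]$. So $1$ is an eigenvalue of $g$, a contradiction.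
\end{proof}

The algebra $[x,y]=z$, $[x,z]=u$ has type $(2,1,1)$, so it has (E) by Lemmas~\ref{lem:signrule} and~\ref{lem:gr}(b).

\section{A bracket that the graded algebra forgets}\label{sec:example}

We start from a graded algebra that fails (E) and then add a bracket that disappears in the associated graded algebra. Let $F$ have basis $x,y,z,u,v$ and brackets $[x,y]=z$, $[x,z]=u$, $[y,z]=v$; this is the free $3$-step nilpotent Lie algebra on $x,y$. Put $V=\langle x,y\rangle$ and $w^\sharp=[w,z]$ for $w\in V$, so that $x^\sharp=u$, $y^\sharp=v$, and $w\mapsto w^\sharp$ is an isomorphism from $V$ onto $V^\sharp=\langle u,v\rangle$. Because $V^\sharp$ is a copy of $V$, a new generator $a$ whose brackets with $V$ lie in $V^\sharp$ is described by an endomorphism of $V$. For $N\in\operatorname{End}(V)$ let $L(N)=F\oplus\mathbb{Q}a$ as a vector space, with the brackets of $F$ and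
\[
[a,w]=(Nw)^\sharp\quad(w\in V),\qquad [a,z]=[a,u]=[a,v]=0 .
\]
For $N=0$ this is the direct sum of $F$ and a one-dimensional abelian algebra. The algebra $L_t$ of \eqref{eq:Lt} is $L(N_t)$, where $N_tx=y$ and $N_ty=tx$; thus $\operatorname{tr}N_t=0$ and $\det N_t=-t$. Note that $L_0=L(N_0)$ with $N_0\ne0$.

\begin{lemma}\label{lem:structure}
Let $N\in\operatorname{End}(V)$, let $B=\mathbb{Q}^k$ be abelian, and let $M=L(N)\oplus B$.
\begin{enumerate}
\item[\textup{(a)}] $M$ is a Lie algebra with $\gamma_2(M)=\mathbb{Q}z+V^\sharp$, $\gamma_3(M)=V^\sharp$, $\gamma_4(M)=0$, and $\operatorname{gr}(M)\cong F\oplus\mathbb{Q}^{k+1}$.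
\item[\textup{(b)}] The centralizer of $\gamma_2(M)$ is $C=\mathbb{Q}a+\mathbb{Q}z+V^\sharp+B$. It satisfies $[C,C]=0$ and $[C,M]\subset V^\sharp$.
\item[\textup{(c)}] $L(N)\cong L(N-mI)$ for every $m\in\mathbb{Q}$.
\item[\textup{(d)}] If $N\ne0$ and $\operatorname{tr}N=0$, then the center of $M$ is $Z=V^\sharp+B$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) It suffices to check the Jacobi identity in $L(N)$. Give $x,y$ weight $1$, give $a,z$ weight $2$, and give $u,v$ weight $3$. The bracket adds weights and there is nothing in weight $4$ or higher, so the identity holds for basis elements of total weight at least $4$. The remaining triples come from $V$. The Jacobi expression is trilinear and alternating, so it vanishes on the $2$-dimensional space $V$.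

All brackets lie in $\mathbb{Q}z+V^\sharp$, and $z,u,v$ are brackets, which gives $\gamma_2(M)$. Since $V^\sharp$ is central and $[M,z]=V^\sharp$, we get $\gamma_3(M)$ and $\gamma_4(M)$. In $\operatorname{gr}(M)$ the classes of $x,y,a$ and of $B$ have degree $1$, the class of $z$ has degree $2$, and $u,v$ have degree $3$. The brackets of $F$ survive, while the bracket of the classes of $a$ and $w\in V$ is the class of $(Nw)^\sharp$ in $\gamma_2(M)/\gamma_3(M)$, which is zero.

(b) An element centralizes $\gamma_2(M)$ if and only if it commutes with $z$. For $w\in V$ and $c\in C$ we have $[w+c,z]=w^\sharp$, which vanishes only for $w=0$. The elements $a$ and $z$ commute, $V^\sharp+B$ is central, and $[a,M]+[z,M]\subset V^\sharp$.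

(c) In $L(N)$ the element $a'=a+mz$ commutes with $z,u,v$, and $[a',w]=(Nw)^\sharp-m\,w^\sharp=((N-mI)w)^\sharp$. So the basis $x,y,a',z,u,v$ has the structure constants of $L(N-mI)$.

(d) The space $Z$ is central, and a central element lies in $C$, so it is $pa+mz$ modulo $Z$ with $p,m\in\mathbb{Q}$. From $0=[pa+mz,w]=((pN-mI)w)^\sharp$ for all $w\in V$ we get $pN=mI$. The trace gives $m=0$, and then $p=0$ because $N\ne0$.
\end{proof}

The generator $a$ has weight $2$ in the grading that makes $L(N)$ a Lie algebra, but degree $1$ in the lower central series. This mismatch is the reason why $\operatorname{gr}$ does not see $N$. By (c), the scalar part of $N$ is an artifact of the choice of $a$. The traceless part is not: if it is nonzero, then $L(N)$ has a $2$-dimensional center by (c) and (d), while $a,u,v$ are central in $\operatorname{gr}(L(N))$.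

\begin{lemma}\label{lem:F}
For $A\in GL(V)$ and $\delta=\det A$, the linear map $\varphi_A$ given by $w\mapsto Aw$, $z\mapsto\delta z$, $w^\sharp\mapsto\delta(Aw)^\sharp$ for $w\in V$ is an automorphism of $F$. For every $j\ge0$ the Lie algebra $F\oplus\mathbb{Q}^j$ fails \textup{(E)}.
\end{lemma}

\begin{proof}
The bracket $V\times V\to\mathbb{Q}z$ is alternating and $\dim V=2$, so $[Aw,Aw']=\delta[w,w']=\varphi_A[w,w']$. Next, $[Aw,\delta z]=\delta(Aw)^\sharp=\varphi_A[w,z]$. Finally $\varphi_A$ preserves the central subspace $V^\sharp$.

Let $\Phi x=x+y$ and $\Phi y=x$, so that $\operatorname{tr}\Phi=1$ and $\det\Phi=-1$. Then $\varphi_\Phi$ acts on $V$ by $\Phi$, on $z$ by $-1$, and on $V^\sharp\cong V$ by $-\Phi$. Together with $-I$ on $\mathbb{Q}^j$ it gives an automorphism of $F\oplus\mathbb{Q}^j$ with characteristic polynomial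
\[
(T^2-T-1)(T^2+T-1)(T+1)^{j+1}.
\]
This polynomial is integral with constant term $1$, and its value at $T=1$ is $-2^{j+1}\ne0$.
\end{proof}

The map $\Phi$ escapes the sign argument because its eigenvalues are irrational: it fixes no line in $V$. For $L_0$ the forgotten bracket singles out a line, since $a$ commutes with $y$ but not with $x$, and this is all that the proof of Theorem~\ref{thm:main} needs.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:structure}(a), $L_0$ is a nilpotent Lie algebra with $\operatorname{gr}(L_0)\cong F\oplus\mathbb{Q}$, which fails (E) by Lemma~\ref{lem:F}; the automorphism found there has characteristic polynomial $(T^2-T-1)(T^2+T-1)(T+1)^2$.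

Let $g$ be an integer-like automorphism of $L_0$. It preserves $\gamma_2=\langle z,u,v\rangle$, $\gamma_3=\langle u,v\rangle$ and the centralizer $C=\langle a,z,u,v\rangle$ of $\gamma_2$. Write
\[
gx\in px+qy+C,\qquad gy\in rx+sy+C,\qquad ga\in\varepsilon a+mz+\gamma_3
\]
with rational coefficients; here $\varepsilon\neq0$ because $g$ is invertible on $C/\gamma_2$. Apply $g$ to $[a,y]=0$. Since $[C,C]=0$ and $\gamma_3$ is central,
\[
0=[\varepsilon a+mz,\;rx+sy]=\varepsilon r\,v-mr\,u-ms\,v .
\]
Thus $mr=0$ and $\varepsilon r=ms$. If $r\neq0$, then $m=0$ and so $\varepsilon r=0$, which is false. Hence $r=0$, and $g$ acts on $L_0/C$ by a triangular matrix with eigenvalues $p$ and $s$. Since $[C,L_0]\subset\gamma_3$,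
\[
gz=[gx,gy]\in[px+qy,\,sy]+\gamma_3=ps\,z+\gamma_3 .
\]
So $p$, $s$ and $ps$ are rational eigenvalues of $g$. By Lemma~\ref{lem:signs}(b) each is $\pm1$, and if $p=s=-1$, then $ps=1$. In every case $1$ is an eigenvalue of $g$.
\end{proof}

\begin{remark}
Integrality cannot be dropped. Multiplying the elements of weight $i$ by $2^i$, with the weights from the proof of Lemma~\ref{lem:structure}(a), is an automorphism of $L(N)$ with eigenvalues $2,4,8$.
\end{remark}

\section{The family $L_t$ and units of norm $-1$}\label{sec:family}

If $t$ is not a square, then $N_t$ has no invariant line in $V$, and the shortcut of the last proof is not available. We determine instead exactly which pairs $(A,\varepsilon)$ come from isomorphisms between the algebras $L(N)$. By Lemma~\ref{lem:structure}(c) we may take $N$ traceless. Throughout this section $N,N'\in\operatorname{End}(V)$ are \emph{traceless and nonzero}, hence not scalar, and we put $t=-\det N$ and $t'=-\det N'$; by the Cayley--Hamilton theorem $N^2=tI$ and $N'^2=t'I$.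

We use two facts about a non-scalar endomorphism $N$ of the plane $V$. Some $w_0\in V$ is not an eigenvector, so $w_0,Nw_0$ is a basis, in which the matrix of $N$ is the companion matrix of $\chi_N$. First, it follows that two non-scalar endomorphisms with the same characteristic polynomial are similar. Second, if $A$ commutes with $N$ and $Aw_0=\alpha w_0+\beta Nw_0$, then $A$ and $\alpha I+\beta N$ agree on $w_0$ and on $Nw_0$, so $A=\alpha I+\beta N$.

Let $B=\mathbb{Q}^k$. The algebras $M=L(N)\oplus B$ and $M'=L(N')\oplus B$ have the same underlying vector space, and by Lemma~\ref{lem:structure} the same subspaces $\gamma_2$, $\gamma_3$, $C$, $Z$. These are defined by the Lie structure, so an isomorphism $g\colon M\to M'$, viewed as a linear self-map, preserves the flag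
\begin{equation}\label{eq:flag}
M\;\supset\; C\;\supset\;\gamma_2+Z\;\supset\; Z\;\supset\;\gamma_3\;\supset\;0,
\end{equation}
whose successive quotients are $V$, $\mathbb{Q}a$, $\mathbb{Q}z$, $B$, $V^\sharp$. The center is needed to separate $a$ from $B$: for $k>0$ the quotient $C/\gamma_2$ is not a line, but $C/(\gamma_2+Z)$ is. This is where $N\ne0$ is used.

\begin{proposition}\label{prop:iso}
\begin{enumerate}
\item[\textup{(a)}] Let $g\colon M\to M'$ be an isomorphism. Let $A\in GL(V)$ be the map induced on $M/C\cong V$, let $\delta=\det A$, and let $\varepsilon\in\mathbb{Q}^*$ be the scalar by which $g$ acts on $C/(\gamma_2+Z)$. Then $g$ acts on $(\gamma_2+Z)/Z$ by $\delta$ and on $V^\sharp\cong V$ by $\delta A$, and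
\begin{equation}\label{eq:relation}
\varepsilon N'A=\delta AN .
\end{equation}
\item[\textup{(b)}] Conversely, if $A\in GL(V)$, $\delta=\det A$ and $\varepsilon\in\mathbb{Q}^*$ satisfy \eqref{eq:relation}, then the linear map that equals $\varphi_A$ on $F$ and sends $a$ to $\varepsilon a$ is an isomorphism $L(N)\to L(N')$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) For $w\in V$ we have $gw\in Aw+C$. All brackets below are taken in $M'$, where Lemma~\ref{lem:structure}(b) applies. Since $[C,M']\subset V^\sharp$,
\[
gz=[gx,gy]\in[Ax,Ay]+V^\sharp=\delta z+V^\sharp .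
\]
Since $C$ centralizes $\gamma_2$ and $V^\sharp$ is central, $g(w^\sharp)=[gw,gz]=[Aw,\delta z]=\delta(Aw)^\sharp$. Write $ga\in\varepsilon a+mz+Z$ with $m\in\mathbb{Q}$. Since $[C,C]=0$ and $Z$ is central,
\[
[ga,gw]=[\varepsilon a+mz,\,Aw]=(\varepsilon N'Aw-mAw)^\sharp ,
\]
and this equals $g((Nw)^\sharp)=\delta(ANw)^\sharp$. Hence $\varepsilon N'A-mA=\delta AN$, that is, $\varepsilon A^{-1}N'A-mI=\delta N$. Both $N$ and $N'$ are traceless, so the trace gives $m=0$, and \eqref{eq:relation} follows.

(b) Call the map $h$. It respects brackets inside $F$ by Lemma~\ref{lem:F}. It preserves $\langle z,u,v\rangle$, which commutes with $a$ in both algebras. Finally $[ha,hw]=\varepsilon(N'Aw)^\sharp=\delta(ANw)^\sharp=h((Nw)^\sharp)$ for $w\in V$.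
\end{proof}

\begin{corollary}\label{cor:class}
$L(N)\cong L(N')$ if and only if $t'=c^2t$ for some $c\in\mathbb{Q}^*$. In particular $L(N)\cong L_t$ for $t=-\det N$.
\end{corollary}

\begin{proof}
If $L(N)\cong L(N')$, then \eqref{eq:relation} with $k=0$ gives $N'=c\,ANA^{-1}$ for $c=\delta/\varepsilon$, and taking determinants gives $t'=c^2t$. Conversely, if $t'=c^2t$, then $cN$ and $N'$ are non-scalar with characteristic polynomial $T^2-t'$, so $N'=A(cN)A^{-1}$ for some $A\in GL(V)$. With $\delta=\det A$ and $\varepsilon=\delta/c$, relation \eqref{eq:relation} holds, and Proposition~\ref{prop:iso}(b) applies. The last claim is the case $N'=N_t$, $c=1$.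
\end{proof}

Property (E) for $M$ now reduces to a norm equation.

\begin{proposition}\label{prop:norm}
The Lie algebra $M=L(N)\oplus B$ fails \textup{(E)} if and only if there are $\alpha,\beta\in\mathbb{Q}$ with
\begin{equation}\label{eq:norm}
\alpha^2-t\beta^2=-1\qquad\text{and}\qquad 2\alpha\in\mathbb{Z}\setminus\{0\}.
\end{equation}
\end{proposition}

\begin{proof}
For $A=\alpha I+\beta N$ we have $\operatorname{tr}A=2\alpha$ and $\det A=\alpha^2+\alpha\beta\operatorname{tr}N+\beta^2\det N=\alpha^2-t\beta^2$.

Let $g$ be an integer-like automorphism of $M$ without eigenvalue $1$, and take $A,\delta,\varepsilon$ as in Proposition~\ref{prop:iso}(a) with $N'=N$. Both $\varepsilon$ and $\delta$ are the scalars by which $g$ acts on one-dimensional quotients of the flag \eqref{eq:flag}, so $\delta=\varepsilon=-1$ by Lemma~\ref{lem:signs}(c). Then \eqref{eq:relation} reads $NA=AN$, hence $A=\alpha I+\beta N$ with $\alpha,\beta\in\mathbb{Q}$ and $\alpha^2-t\beta^2=\delta=-1$. The trace $2\alpha$ of $A$ is an integer by Lemma~\ref{lem:signs}(a) and is nonzero by Lemma~\ref{lem:signs}(c).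

Conversely, let $\alpha,\beta$ satisfy \eqref{eq:norm}, and put $A=\alpha I+\beta N$, $\tau=2\alpha$ and $\varepsilon=-1=\det A$. Then \eqref{eq:relation} holds with $N'=N$. The automorphism of $L(N)$ from Proposition~\ref{prop:iso}(b), together with $-I$ on $B$, acts by $A$ on $V$, by $-A$ on $V^\sharp$, and by $-1$ on $a$, $z$ and $B$. Its characteristic polynomial is
\[
(T^2-\tau T-1)(T^2+\tau T-1)(T+1)^{k+2},
\]
which is integral with constant term $1$ and has the value $-\tau^2\,2^{k+2}\ne0$ at $T=1$.
\end{proof}

To solve \eqref{eq:norm} we recall the arithmetic of a quadratic field $K=\mathbb{Q}(\sqrt t)$, with $t$ a non-square. An element $\eta=\alpha+\beta\sqrt t$ has \emph{trace} $2\alpha$ and \emph{norm} $\alpha^2-t\beta^2$, and it is a root of $T^2-2\alpha T+(\alpha^2-t\beta^2)$. The \emph{ring of integers} $\mathcal{O}_K$ consists of the elements of $K$ that are roots of monic integral polynomials. An element lies in $\mathcal{O}_K$ if and only if its trace and norm are integers: the condition is sufficient by the quadratic equation, and necessary by Gauss' lemma applied to the minimal polynomial of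 $\eta$, which is $T-\eta$ or that quadratic. An element $\eta\in\mathcal{O}_K$ of norm $-1$ is a unit, with inverse $\eta-2\alpha$.

\begin{lemma}\label{lem:exc}
The conditions \eqref{eq:norm} have a rational solution if and only if $t$ is exceptional.
\end{lemma}

\begin{proof}
If $t\le0$, then $\alpha^2-t\beta^2\ge0$ and there is no solution. Let $t=s^2$ with $s\in\mathbb{Q}^*$, and suppose that $\alpha,\beta$ is a solution. The rational numbers $\alpha\pm s\beta$ have sum $2\alpha$ and product $-1$, so they are the roots of the integral polynomial $T^2-2\alpha T-1$. By Gauss' lemma they are integers, so they are $1$ and $-1$, and $2\alpha=0$, a contradiction. Let $t>0$ be a non-square. A solution gives an element $\alpha+\beta\sqrt t$ with integral trace and norm $-1$, that is, a unit of norm $-1$ in $\mathcal{O}_K$. Conversely, a unit $\alpha+\beta\sqrt t$ of norm $-1$ has $2\alpha\in\mathbb{Z}$, and $\alpha\ne0$ because $\alpha=0$ would give $t\beta^2=1$, making $t$ a square.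
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\textup{(b)}]
The isomorphism criterion is Corollary~\ref{cor:class} for $N=N_t$, $N'=N_{t'}$. By Lemmas~\ref{lem:structure}(a) and~\ref{lem:F}, $\operatorname{gr}(L_t\oplus\mathbb{Q}^k)\cong F\oplus\mathbb{Q}^{k+1}$ fails (E) for all $t$ and $k$. By Proposition~\ref{prop:norm} and Lemma~\ref{lem:exc}, $L_t\oplus\mathbb{Q}^k$ fails (E) exactly when $t$ is exceptional. The algebras $L_0\oplus\mathbb{Q}^k$ are discordant of dimension $6+k$.
\end{proof}

\begin{example}
The values $t=2$ and $t=5$ are exceptional, because $1+\sqrt2$ and $(1+\sqrt5)/2$ have integral trace and norm $-1$. The second unit is the map $\Phi$ of Lemma~\ref{lem:F} in disguise: $N=2\Phi-I$ is traceless with $\det N=-5$ and commutes with $\Phi$, so the automorphism used there is also an automorphism of $L(N)\cong L_5$. On the other hand, a squarefree integer $t>1$ divisible by a prime $\ell\equiv3\pmod 4$ is not exceptional. Given a solution of \eqref{eq:norm}, put $p=2\alpha$ and $q=2\beta$. Then $p\in\mathbb{Z}$ and $tq^2=p^2+4\in\mathbb{Z}$, so $q\in\mathbb{Z}$ because $t$ is squarefree.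 Hence $p^2\equiv-4\pmod\ell$, and $-1$ would be a square modulo $\ell$.
\end{example}

\section{Discordant algebras of dimension at most six}\label{sec:small}

A nilpotent Lie algebra $L$ is not discordant if $G=\operatorname{gr}(L)$ has (E) or if $L\cong G$. We show that in dimension at most $6$ one of the two happens, except for the algebras $L(N)$. The first alternative is proved by signs, the second by choosing lifts of a basis of $G_1$ so that no bracket is forgotten. We write $\gamma_i=\gamma_i(L)$, and we begin by listing the possible types.

\begin{lemma}\label{lem:types}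
A discordant Lie algebra of dimension at most $6$ has type $(2,1,2)$, $(2,1,2,1)$, $(3,2,1)$ or $(3,1,2)$.
\end{lemma}

\begin{proof}
The class is at least $3$ by Lemma~\ref{lem:gr}(d), so $d_2,d_3\ge1$, and $d_2+d_3\ge3$ by Lemma~\ref{lem:signrule}. Hence $d_1\le3$. By Lemma~\ref{lem:gr}(a), $d_2\le\binom{d_1}{2}$ and $d_3\le d_1d_2$; in particular $d_1\ge2$. If $d_1=2$, then $d_2=1$ and $d_3=2$, which leaves $d_4\le1$. If $d_1=3$, then $d_2+d_3=3$ and $d_4=0$.
\end{proof}

\begin{lemma}\label{lem:212}
If $L$ has type $(2,1,2)$, then $L\cong F\cong\operatorname{gr}(L)$.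
\end{lemma}

\begin{proof}
Let $x,y\in L$ lift a basis of $G_1$, and put $z=[x,y]$, $u=[x,z]$, $v=[y,z]$. By Lemma~\ref{lem:gr}(a), $z$ spans $\gamma_2$ modulo $\gamma_3$, and $u,v$ span $\gamma_3$, which is central because $\gamma_4=0$. So $x,y,z,u,v$ is a basis with the structure constants of $F$. The algebra $G$ has the same type by Lemma~\ref{lem:gr}(a), so $G\cong F$ as well.
\end{proof}

In type $(2,1,2,1)$ there are two one-dimensional pieces, $G_2$ and $G_4$, but they are not adjacent, so Lemma~\ref{lem:signrule} does not apply. They are linked by bracketing twice with $G_1$, which defines a bilinear form on $G_1$.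

\begin{lemma}\label{lem:2121}
If $L$ has type $(2,1,2,1)$, then $G=\operatorname{gr}(L)$ has \textup{(E)}.
\end{lemma}

\begin{proof}
Let $z$ span $G_2$ and let $e$ span $G_4$. Define a bilinear form $b$ on $G_1$ by $[w,[w',z]]=b(w,w')e$. It is nonzero because $G_4=[G_1,[G_1,G_2]]$. It is symmetric because the Jacobi identity gives $[w,[w',z]]-[w',[w,z]]=[[w,w'],z]\in\mathbb{Q}[z,z]=0$.

Suppose that $G$ fails (E), and let $g$ be a graded integer-like automorphism without eigenvalue $1$, with $A=g|_{G_1}$. By Lemma~\ref{lem:signs}(c), $gz=-z$ and $ge=-e$. Since $G_2=[G_1,G_1]$ and $\dim G_1=2$, the map $g$ acts on $z$ by $\det A$, so $\det A=-1$. Applying $g$ to the definition of $b$ gives $-b(Aw,Aw')e=-b(w,w')e$, so $A$ is an isometry of $b$. If $b$ has rank $1$, its radical is an $A$-invariant line, contrary to Lemma~\ref{lem:signs}(c). If $b$ has rank $2$, write $b$ also for its Gram matrix. Then $A^{T}bA=b$ gives $A^{T}=bA^{-1}b^{-1}$, so $\operatorname{tr}A=\operatorname{tr}A^{-1}=\operatorname{tr}A/\det A=-\operatorname{tr}A$, and $\operatorname{tr}A=0$, again contrary to Lemma~\ref{lem:signs}(c).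
\end{proof}

In type $(3,2,1)$ there is one relation $[p,q]=0$ in degree $2$, and the bracket of lifts of $p$ and $q$ is the only one that $G$ can forget. Whether it can be removed by changing a lift depends on a symmetric form, and the failure of (E) for $G$ forces that form to be nondegenerate.

\begin{lemma}\label{lem:321}
If $L$ has type $(3,2,1)$, then $G=\operatorname{gr}(L)$ has \textup{(E)} or $L\cong G$.
\end{lemma}

\begin{proof}
\emph{The structure of $G$.} The bracket $\Lambda^2G_1\to G_2$ is onto, so its kernel is a line. Every bivector in dimension $3$ is decomposable: for $\lambda\ne0$,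
\[
\lambda\,e_1\wedge e_2+\mu\,e_1\wedge e_3+\nu\,e_2\wedge e_3=\bigl(e_1-\tfrac{\nu}{\lambda}e_3\bigr)\wedge(\lambda e_2+\mu e_3),
\]
and the other cases follow by permuting the basis. So the kernel is spanned by some $p\wedge q$. The plane $P=\langle p,q\rangle=\{r\in G_1:r\wedge p\wedge q=0\}$ depends only on the kernel, so it is invariant under graded automorphisms, and $[P,P]=0$. Fix $x\in G_1\setminus P$. As $\Lambda^2G_1$ has basis $p\wedge q$, $x\wedge p$, $x\wedge q$, the map $r\mapsto[x,r]$ is an isomorphism $P\to G_2$. Let $e$ span $G_3$. The bracket $G_1\times G_2\to G_3$ is described by a bilinear form $b$ and a linear form $f$ on $P$,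
\[
[r,[x,r']]=b(r,r')e,\qquad [x,[x,r]]=f(r)e\qquad(r,r'\in P),
\]
which are not both zero because $G_3=[G_1,G_2]$. The form $b$ is symmetric, since $[r,[x,r']]=[[r,x],r']+[x,[r,r']]=[r',[x,r]]$.

\emph{If $G$ fails \textup{(E)}, then $b$ is nondegenerate.} Let $g$ be a graded integer-like automorphism without eigenvalue $1$, and let $D=g|_P$. By Lemma~\ref{lem:signs}(c), $ge=-e$ and $gx=-x+r_0$ for some $r_0\in P$. Then $g[x,r]=[-x+r_0,Dr]=-[x,Dr]$, so $g$ acts on $G_2\cong P$ by $-D$. If $D$ had an invariant line, it would act there as $-1$, and $-D$ would have eigenvalue $1$; so $D$ has no invariant line. Applying $g$ to the definition of $b$ gives $-b(Dr,Dr')e=-b(r,r')e$, so the radical of $b$ is $D$-invariant and equals $0$ or $P$. Suppose it is $P$, so $b=0$ and $f\ne0$. Applying $g$ to the definition of $f$ gives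
\[
-f(r)e=[-x+r_0,\,-[x,Dr]]=f(Dr)e-b(r_0,Dr)e=f(Dr)e ,
\]
so $\ker f$ is a $D$-invariant line, a contradiction.

\emph{If $b$ is nondegenerate, then $L\cong G$.} Since $\gamma_4=0$, we have $G_3=\gamma_3$; this space is central in $L$, and the bracket in $L$ of an element of $L$ with an element of $\gamma_2$ is the bracket in $G$ of their classes in $G_1$ and $G_2$. Choose lifts $\hat x,\hat p,\hat q\in L$ of $x,p,q$. As $[p,q]=0$ in $G_2$, we have $[\hat p,\hat q]=\lambda e$ for some $\lambda\in\mathbb{Q}$. By nondegeneracy there is $r\in P$ with $b(p,r)=-\lambda$. Let $\hat r$ lift $r$ and replace $\hat q$ by $\hat q+[\hat x,\hat r]$, which is again a lift of $q$. Now $[\hat p,\hat q]=\lambda e+b(p,r)e=0$. Let $\psi\colon G\to L$ be the linear map that sends $x,p,q,[x,p],[x,q],e$ to $\hat x,\hat p,\hat q,[\hat x,\hat p],[\hat x,\hat q],e$. Each basis element of $G_i$ is sent to one of its lifts in $\gamma_i$, so $\psi$ is bijective. It respects the three brackets among $x,p,q$ by construction, the brackets of $G_1$ with $G_2$ by the first sentence of this paragraph, and all other brackets vanish on both sides because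 $[\gamma_2,\gamma_2]\subset\gamma_4=0$ and $e$ is central.
\end{proof}

In the last type the forgotten brackets form a $2\times2$ matrix, and we recover the construction of Section~\ref{sec:example}.

\begin{lemma}\label{lem:312}
If $L$ has type $(3,1,2)$, then $L\cong L(N)$ for some traceless $N\in\operatorname{End}(V)$.
\end{lemma}

\begin{proof}
Fix $z_0\in\gamma_2\setminus\gamma_3$, so that $\gamma_2=\mathbb{Q}z_0+\gamma_3$. Since $\gamma_4=0$, the space $\gamma_3$ is central, $[\gamma_2,\gamma_2]=0$, and the map $l\mapsto[l,z_0]$ from $L$ to $\gamma_3=[L,\gamma_2]$ is onto and factors through $G_1$. Its kernel is the centralizer of $\gamma_2$, which therefore has dimension $4$ and equals $\mathbb{Q}a+\gamma_2$ for some $a\notin\gamma_2$. Choose $x,y\in L$ such that $x,y,a$ lift a basis of $G_1$. Then $[x,z_0]$, $[y,z_0]$ is a basis of $\gamma_3$.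

We claim that $[a,x]$ and $[a,y]$ lie in $\gamma_3$. Write $[a,x]\in\lambda z_0+\gamma_3$ and $[a,y]\in\mu z_0+\gamma_3$. As $a$ centralizes $\gamma_2$, the Jacobi identity gives
\[
0=[a,[x,y]]=[[a,x],y]+[x,[a,y]]=-\lambda[y,z_0]+\mu[x,z_0],
\]
so $\lambda=\mu=0$. Because $G_2=[G_1,G_1]$, the element $z=[x,y]$ must then span $\gamma_2$ modulo $\gamma_3$. So $z$ can play the role of $z_0$, and $u=[x,z]$, $v=[y,z]$ is a basis of $\gamma_3$. With $V=\langle x,y\rangle$ and $w^\sharp=[w,z]$, the map $w\mapsto w^\sharp$ is an isomorphism $V\to\gamma_3$, and $[a,w]=(N'w)^\sharp$ for some $N'\in\operatorname{End}(V)$. The basis $x,y,a,z,u,v$ has the structure constants of $L(N')$, and $L(N')\cong L(N)$ for $N=N'-\tfrac12(\operatorname{tr}N')I$ by Lemma~\ref{lem:structure}(c).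
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}\textup{(a)} and \textup{(c)}]
A discordant algebra has class at least $3$ by Lemma~\ref{lem:gr}(d). Let $L$ be discordant with $\dim L\le6$. By Lemmas~\ref{lem:types}, \ref{lem:212}, \ref{lem:2121} and~\ref{lem:321}, it has type $(3,1,2)$, so $\dim L=6$. The algebra $L_0$ is discordant by Theorem~\ref{thm:main}, and it has class $3$ and dimension $6$. This proves (a).

By Lemma~\ref{lem:312}, $L\cong L(N)$ with $N$ traceless. If $N=0$, then $L\cong F\oplus\mathbb{Q}\cong\operatorname{gr}(L)$ by Lemma~\ref{lem:structure}(a), which is impossible for a discordant algebra. So $N\ne0$, and $L\cong L_t$ with $t=-\det N$ by Corollary~\ref{cor:class}. By part (b), $L_t$ is discordant exactly when $t$ is not exceptional, and its isomorphism class is determined by, and determines, the class of $t$ in $\mathbb{Q}/(\mathbb{Q}^*)^2$. No $t\le0$ is exceptional. The class of $0$ is $\{0\}$, and if $t'=c^2t$ for negative squarefree integers $t,t'$, then every prime has exponents of the same parity in $t$ and $t'$, so $t=t'$. This proves (c).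
\end{proof}

\begin{thebibliography}{9}

\bibitem{LW}
Maarten Lathouwers and Thomas Witdouck,
\emph{$R_{\infty}$-property for groups commensurable to nilpotent quotients of RAAGs},
arXiv:2402.15320 (2024).

\end{thebibliography}
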